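# Closed surface groups inside planar graph $2$-braid groups

## 1. Two tokens on $K_4$ and on $K_5$

Put two indistinguishable tokens on a graph and let them move without colliding. There is a discrete model of this. Its vertices are the unordered pairs $\{u,v\}$ of distinct vertices, one token on each. Its edges are the pairs $\{e,v\}$ with $v\notin e$: one token crosses the edge $e$ while the other waits at $v$. Its squares are the pairs $\{e,f\}$ of disjoint edges: the tokens cross $e$ and $f$ independently. Call this square complex $UD_2$. We compute it for two small graphs.

**Example 1 ($K_4$).** There are $\binom42=6$ vertices $\{u,v\}$. There are $6\cdot 2=12$ edges $\{e,v\}$, since each of the six edges $e$ of $K_4$ misses two vertices. There are $3$ squares, one for each way to split the four vertices into two disjoint edges. The vertices and edges form the $1$-skeleton of an octahedron, in which $\{1,2\}$ is antipodal to $\{3,4\}$, and so on. The square $\{12,34\}$ has corners $\{1,3\},\{1,4\},\{2,3\},\{2,4\}$, so it is an equatorial square. Now ask how many squares contain a given edge, say $\{12,3\}$. The second token must leave $3$ along an edge disjoint from $12$, and only $34$ qualifies. So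 every edge lies in exactly one square. We may therefore push each of the three squares in from one of its edges. What remains is a connected graph with $6$ vertices and $9$ edges, and $\pi_1(UD_2(K_4))$ is free of rank $1-(6-9)=4$.

**Example 2 ($K_5$).** There are $10$ vertices, $10\cdot3=30$ edges and $10\cdot 3/2=15$ squares, so $\chi=-5$. The edge $\{12,3\}$ now lies in exactly two squares, $\{12,34\}$ and $\{12,35\}$. Look around a vertex $\{u,v\}$, and let $w,w',w''$ be the other three vertices of $K_5$. Six edges leave $\{u,v\}$: the first token can move along $uw,uw',uw''$, and the second along $vw,vw',vw''$. A move of the first token and a move of the second span a square exactly when their targets differ. So the squares at $\{u,v\}$ are arranged like the edges of $K_{3,3}$ minus a perfect matching, which is the hexagon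
$$uw,\; vw',\; uw'',\; vw,\; uw',\; vw''.$$
Six squares surround every vertex in a single cycle. Hence $UD_2(K_5)$ is a closed surface. It is connected, because we can move one token at a time, and it has $\chi=-5<0$, so it is a hyperbolic surface (non-orientable, as $\chi$ is odd).

So for the planar graph $K_4$ the squares disappear, and for the non-planar graph $K_5$ they close up into a hyperbolic surface. The same happens for $K_{3,3}$: there are $15$ vertices, $9\cdot 4=36$ edges and $18$ squares, $\chi=-3$, and each edge lies in two squares. Since every non-planar graph contains a subdivision of $K_5$ or $K_{3,3}$, the two-token group of a non-planar graph contains a closed hyperbolic surface group, embedded without metric distortion. Can this ever happen for a planar graph?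

## 2. Graph $2$-braid groups, undistorted subgroups, and the statements

**Definition (graph $2$-braid group).** Let $\Gamma$ be a finite, connected, simple graph, not homeomorphic to a path. Put
$$F(\Gamma,2)=\Gamma\times\Gamma\setminus\Delta,\qquad UC_2(\Gamma)=F(\Gamma,2)/S_2,\qquad \mathbb B_2(\Gamma)=\pi_1(UC_2(\Gamma)),$$
where $\Delta$ is the diagonal and $S_2$ swaps the coordinates.

By a theorem of Abrams, if $\Gamma$ is sufficiently subdivided, then $\mathbb B_2(\Gamma)=\pi_1(UD_2(\Gamma))$, where $UD_2(\Gamma)$ is the complex of Section 1: its cells are the unordered pairs of disjoint closed cells of $\Gamma$. In particular $\mathbb B_2(\Gamma)$ is finitely generated. The group $S_2$ acts freely on $F(\Gamma,2)$, so $F(\Gamma,2)\to UC_2(\Gamma)$ is a two-sheeted covering. Hence $\pi_1(F(\Gamma,2),(p,q))$ is a subgroup of index at most $2$ in $\mathbb B_2(\Gamma)$.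

**Definition (undistorted).** A subgroup $H$ of a finitely generated group $G$ is undistorted if $H$ is finitely generated and $H\hookrightarrow G$ is a quasi-isometric embedding for word metrics.

Since $|h|_G\le C|h|_H$ always holds, the content is a bound $|h|_H\le C|h|_G+C$. As a warning example, take $G=\langle a,t\mid tat^{-1}=a^2\rangle$ and $H=\langle a\rangle$. The group $G$ acts on $\mathbb R$ with $a$ acting as $x\mapsto x+1$ and $t$ as $x\mapsto 2x$, so $a$ has infinite order. But $a^{2^n}=t^nat^{-n}$ has length at most $2n+1$ in $G$, so $H$ is distorted. We use three facts.

* (U1) If $H$ is undistorted in $G_0$ and $G_0$ is undistorted in $G$, then $H$ is undistorted in $G$: quasi-isometric embeddings compose.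
* (U2) Finite-index subgroups of finitely generated groups are finitely generated and undistorted.
* (U3) Retracts are undistorted. Let $G$ be generated by a finite set $T$, and let $\rho:G\to H$ be a homomorphism with $\rho|_H=\mathrm{id}$. Then $\rho(T)$ generates $H$. If $h=t_1\cdots t_n$ with $t_k\in T^{\pm1}$, then $h=\rho(h)=\rho(t_1)\cdots\rho(t_n)$. So $|h|_{\rho(T)}\le |h|_T$.

**Definition (right-angled Artin group).** For a finite simple graph $\Lambda$, the group $A(\Lambda)$ has one generator for each vertex, and relations saying that adjacent vertices commute.

For instance, $A(\Lambda)$ is free if $\Lambda$ has no edges, $\mathbb Z^n$ if $\Lambda=K_n$, and $F_2\times F_2$ if $\Lambda$ is a $4$-cycle. The group we need is $A(C_6)$, for the hexagon.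

Throughout, a cycle in a graph is an embedded circle subgraph; a closed hyperbolic surface is a closed surface with $\chi<0$; $\Sigma_g$ is the closed orientable surface of genus $g$; and $N_k$ is the closed non-orientable surface with $\chi=2-k$.

The fact recorded with the problem is this: $UD_2(K_{3,3})$ and $UD_2(K_5)$ are closed hyperbolic surfaces, and if $\Gamma$ is non-planar, then $\mathbb B_2(\Gamma)$ has an undistorted subgroup isomorphic to the fundamental group of a closed hyperbolic surface. The problem, whose source is Byung Hee An and Sangrok Oh, "Quasi-isometry classification of certain graph $2$-braid groups and its applications", arXiv:2502.10366 (2025), asks whether such a subgroup exists for some planar $\Gamma$. The answer is yes.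

**The graph $\Gamma_*$.** Take $K_{2,3}$ and glue a triangle at each of its three vertices of degree $2$. Explicitly, the vertices are $p,q$ and $x_i,y_i,z_i$ for $i=1,2,3$. The edges are $px_i$, $qx_i$ and those of the triangles $T_i=x_iy_iz_i$. The graph is simple and connected and is not a path. It is planar: draw $K_{2,3}$ in the plane and draw each $T_i$ inside a face at $x_i$. It has $11$ vertices and $15$ edges, so its first Betti number is $5$.

**Theorem 1.** $\mathbb B_2(\Gamma_*)$ has undistorted subgroups isomorphic to $\pi_1$ of every closed orientable surface of genus $\ge 2$.

**Condition ($\star$).** A connected simple graph $\Gamma$ satisfies ($\star$) if there are vertices $p,q$ and, for $i=1,2,3$, connected subgraphs $P_i\ni p$, $Q_i\ni q$ and cycles $A_i\subset P_i$, $B_i\subset Q_i$ such that $A_i\cap B_i\neq\emptyset$ for all $i$, and $P_i\cap Q_j=\emptyset$ whenever $i\ne j$.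

The graph $\Gamma_*$ satisfies ($\star$) with $P_i=px_i\cup T_i$, $Q_i=qx_i\cup T_i$ and $A_i=B_i=T_i$. Indeed, for $i\neq j$ the vertex sets $\{p,x_i,y_i,z_i\}$ and $\{q,x_j,y_j,z_j\}$ are disjoint.

**Theorem 2.**
(a) If $\Gamma$ (planar or not) satisfies ($\star$), then $A(C_6)$ is a retract of a subgroup of index $\le2$ of $\mathbb B_2(\Gamma)$. In particular it is undistorted in $\mathbb B_2(\Gamma)$.
(b) In the situation of (a), $\mathbb B_2(\Gamma)$ has undistorted subgroups isomorphic to $\pi_1$ of every closed orientable surface of genus $\ge2$ and of $N_{2k}$ for every $k\ge3$.
(c) If $\Gamma$ is planar, connected, and has no two disjoint cycles, then $\mathbb B_2(\Gamma)$ is free, so it contains no closed hyperbolic surface group, distorted or not. Hence for planar $\Gamma$ the following are equivalent: $\mathbb B_2(\Gamma)$ is Gromov hyperbolic; $\mathbb B_2(\Gamma)$ is free; $\Gamma$ has no two disjoint cycles.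

Theorem 1 is the orientable case of (b) for $\Gamma_*$. We begin with (c), because it shows where not to look. The first thing one would try is to imitate $K_5$: find a planar graph for which $\mathbb B_2(\Gamma)$ is hyperbolic and contains a surface group, perhaps one for which $UD_2(\Gamma)$ is itself a hyperbolic surface up to collapsing. Part (c) says that this fails for every planar graph: hyperbolicity forbids disjoint cycles, and a planar graph without disjoint cycles behaves like $K_4$.

## 3. Planar graphs without disjoint cycles: collapsing $UD_2(\Gamma)$

Let $\Gamma$ be planar and connected, without two disjoint cycles. Subdivide it so that $\mathbb B_2(\Gamma)=\pi_1(UD_2(\Gamma))$; the hypotheses are unaffected.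

**Step 1: collapse as long as possible, and record what a stuck collapse looks like.** An edge of the square complex is free if it lies in exactly one remaining square. Removing that square together with the free edge is an elementary collapse, which is a homotopy equivalence. Repeat until no free edge is left, and let $K$ be the set of remaining squares. If $K=\emptyset$, then $UD_2(\Gamma)$ is homotopy equivalent to a connected graph, and $\mathbb B_2(\Gamma)$ is free. So we suppose $K\neq\emptyset$ and look for a contradiction.

For an edge $e$ of $\Gamma$ let $K_e=\{f:\{e,f\}\in K\}$, regarded as a subgraph of $\Gamma$ (the edges $f$ and their ends). Three properties are immediate or nearly so.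

* Symmetry: $f\in K_e$ if and only if $e\in K_f$.
* Disjointness: every edge of $K_e$ is disjoint from $e$.
* Every nonempty $K_e$ is leafless, meaning that all its vertices have degree at least $2$. Indeed, let $v$ be an end of $f\in K_e$. The squares containing the $1$-cell $\{e,v\}$ are the $\{e,f'\}$ with $v\in f'$ and $f'\cap e=\emptyset$. One of them, $\{e,f\}$, is in $K$. As $\{e,v\}$ is not free, a second one, $\{e,f'\}$, is in $K$. So $v$ has degree at least $2$ in $K_e$.

In particular, a nonempty $K_e$ contains a cycle. For orientation: in $K_5$ nothing collapses, and $K_{12}$ is the triangle on $3,4,5$; in $K_4$ everything collapses.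

Let $E_K=\{e:K_e\ne\emptyset\}$. By symmetry $E_K=\bigcup_eK_e$. Let $\Gamma_c$ be the core of $\Gamma$, that is, its maximal leafless subgraph, obtained by successively deleting leaves. It is connected because $\Gamma$ is, and it contains every $K_e$, hence all edges of $E_K$.

**Step 2: edges propagate along subdivided segments.** If $f\in K_e$ and an end $v$ of $f$ has degree $2$ in $\Gamma_c$, then the other edge of $\Gamma_c$ at $v$ also lies in $K_e$. This holds because $v$ has degree at least $2$ in $K_e\subset\Gamma_c$.

**Step 3 (Case I): $\Gamma_c-v$ is a forest for some vertex $v$.** A nonempty leafless graph contains a cycle, so it cannot lie in a forest. If some $e\in E_K$ contained $v$, then $K_e$, being disjoint from $e$, would be a nonempty leafless subgraph of $\Gamma_c-v$, which is impossible. So no edge of $E_K$ contains $v$. But then, for any $e\in E_K$, the graph $K_e\subset E_K$ avoids $v$ and again lies in $\Gamma_c-v$, a contradiction.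

**Step 4: reduce to a short list of graphs.** If $\Gamma_c$ is a cycle, we are in Case I. Otherwise $\Gamma_c$ is connected with all degrees at least $2$ and some vertex of degree at least $3$. So it is a subdivision of a planar multigraph $M$ of minimum degree at least $3$, whose vertices are the vertices of degree $\ge3$ of $\Gamma_c$. Loops and double edges of $M$ count as cycles, and $M$ has no two disjoint cycles. If $M$ has a loop at $x$, then $M-x$ has no cycle, so $\Gamma_c-x$ is a forest and we are in Case I. So assume that $M$ has no loops, and recall the following classical theorem (L. Lovász, Mat. Lapok 16 (1965) 289–299; see B. Bollobás, *Extremal Graph Theory*, Thm III.2.2).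

**Theorem (Lovász).** A multigraph of minimum degree $\ge3$ without two disjoint cycles is one of: (i) $K_5$; (ii) a wheel, spokes possibly multiple; (iii) $K_{3,n-3}$ together with a multigraph on the $3$-class; (iv) a forest plus a vertex $x$, with edges from $x$ to the forest and possibly loops at $x$.

Planarity excludes (i). In (iv), $\Gamma_c-x$ is a forest, so we are in Case I. Two cases remain. Call the path in $\Gamma_c$ that replaces an edge of $M$ a segment; its interior vertices have degree $2$ in $\Gamma_c$.

**Step 5 (Case II): $M$ is a wheel.** Let $h$ be the hub and $R$ the subdivided rim. The graph $\Gamma_c-h$ consists of $R$ with pendant paths attached (the spoke segments without $h$). So its only nonempty leafless subgraph is $R$.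

Suppose some $f\in E_K$ contains $h$. Then $K_f$ avoids $h$, so $K_f=R$. Let $\sigma$ be the spoke segment containing $f$, and $r$ its end on $R$. For every edge $e$ of $R$ we have $e\in K_f$, hence $f\in K_e$. Propagating along $\sigma$ from $f$ towards $r$, we find that the last edge of $\sigma$, the one containing $r$, lies in $K_e$. Take $e$ to be an edge of $R$ at $r$. Then an edge of $K_e$ meets $e$, contrary to disjointness.

So no edge of $E_K$ contains $h$. Hence every nonempty $K_e$ avoids $h$, that is, $K_e=R$ for all $e\in E_K$. Let $e'$ be an edge of $R$. It lies in some $K_e$, so $e'\in E_K$ and $K_{e'}=R\ni e'$, contrary to disjointness.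

**Step 6 (Case III): $M$ is of type (iii).** Now $M$ has vertex set $\{a,b,c\}\sqcup U$. Each $u\in U$ is joined by exactly one edge to each of $a,b,c$, there are no edges inside $U$, and there is a loopless multigraph on $\{a,b,c\}$. By planarity $|U|\le2$, since otherwise $M\supset K_{3,3}$.

Removing two of $a,b,c$ from $M$ leaves a star. So removing two of them from $\Gamma_c$ leaves a forest, and every cycle of $\Gamma_c$ contains at least two of $a,b,c$. As any nonempty $K_e$ contains a cycle, some edge of $E_K$ contains a vertex of $\{a,b,c\}$. Let $f$ be such an edge; by symmetry say $a\in f$. Let $x\ne a$ be the other end of the segment containing $f$.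

First we describe $K_f$. It avoids $a$. In $\Gamma_c-a$ the segments that ended at $a$ become pendant paths, which no leafless subgraph can use. So $K_f$ lies in the union of the $b$–$c$ segments and the paths $b$–$u$–$c$ for $u\in U$. These are internally disjoint paths from $b$ to $c$, and the interior vertices of each have degree $2$ in their union. Hence $K_f$, being nonempty and leafless, contains each of these paths completely or not at all (apart from the ends $b,c$), and contains at least two of them. In particular it has edges at $b$ and edges at $c$.

Next we locate $x$. For each $e\in K_f$ we have $f\in K_e$. By propagation along the segment of $f$, the last edge of that segment, at $x$, lies in $K_e$. So $e$ avoids $x$. As $K_f$ has edges at $b$ and at $c$, we get $x\notin\{b,c\}$. Thus $x=u\in U$, and $K_f$ avoids $u$. By symmetry in $a,b,c$ we have shown: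

every edge of $E_K$ containing a vertex of $\{a,b,c\}$ lies on a segment from $\{a,b,c\}$ to $U$. $\qquad(1)$

Apply (1) to the edges of $K_f\subset E_K$ at $b$. None of the at least two paths forming $K_f$ is a $b$–$c$ segment. So these paths have the form $b$–$u'$–$c$ with distinct $u'\in U$, and $u'\neq u$ because $K_f$ avoids $u$. Hence $|U|\ge3$, a contradiction.

In all cases $K=\emptyset$, and $\mathbb B_2(\Gamma)$ is free. Subgroups of free groups are free, and closed hyperbolic surface groups are not free, so none embeds. Planarity entered at two points, the exclusion of $K_5$ and the bound $|U|\le2$.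

**Step 7: the equivalences.** A finitely generated free group is hyperbolic. Conversely, we show that two disjoint cycles $C,C'$ in $\Gamma$ produce a $\mathbb Z^2$, which a hyperbolic group cannot contain. Let $\alpha:\Gamma\to S^1$ collapse the complement of one open edge of $C$ to a point, and let $\beta$ do the same for one open edge of $C'$. Consider
$$C\times C'\hookrightarrow F(\Gamma,2)\xrightarrow{\ \alpha\times\beta\ }S^1\times S^1 .$$
The loop $C\times\mathrm{pt}$ goes to a loop representing $(\pm1,0)$: along it the first coordinate runs once over the chosen edge and the second is constant. Similarly $\mathrm{pt}\times C'$ goes to $(0,\pm1)$. So the composite is an isomorphism on $\pi_1$. Hence the first map is injective on $\pi_1$, and $\mathbb Z^2\le\pi_1(F(\Gamma,2))\le\mathbb B_2(\Gamma)$. For planar $\Gamma$ we therefore have: hyperbolic $\Rightarrow$ no two disjoint cycles $\Rightarrow$ free $\Rightarrow$ hyperbolic. This proves (c). $\blacksquare$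

Step 7 also contains the seed of the positive answer. A planar example must contain tori $C\times C'$, and maps $\alpha\times\beta$ out of $F(\Gamma,2)$ can certify that what we see on them is injective on $\pi_1$. We now arrange several such tori so that a surface fits inside their union.

## 4. Six tori arranged in a hexagon

On $\Gamma_*$ start the first token at $p$ and the second at $q$. The first token can walk to $x_i$, go around $T_i$ and return: call this loop $a_i$. The second token can do the same from $q$ around $T_j$: call this $b_j$. If $i\neq j$, the two excursions use disjoint parts of the graph, so they can be performed independently, and they span a torus. If $i=j$, both tokens need the vertex $x_i$. The commuting pattern is thus $K_{3,3}$ minus a perfect matching, the same hexagon as around a vertex of $UD_2(K_5)$. Let us build the model space.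

Let $R$ be the wedge at $o$ of three circles $S_1,S_2,S_3$, where $S_i=[-1,1]/(-1\sim1)$, $o=[\pm1]$, and let $m_i\in S_i$ be the point $0$. Put
$$X=\bigcup_{i\ne j}S_i\times S_j\subset R\times R. \qquad(2)$$

**Lemma 1.** $\pi_1(X)=A(C_6)$.

*Proof.* $X$ is a square complex with one vertex $(o,o)$ and six edges $a_i=S_i\times o$, $b_j=o\times S_j$. It has one square, with boundary $[a_i,b_j]$, for each of the six pairs $i\neq j$. So $\pi_1(X)$ is generated by the $a_i,b_j$ subject to $[a_i,b_j]=1$ for $i\ne j$. The commuting pairs form the hexagon
$$(c_1,\dots,c_6)=(a_1,b_2,a_3,b_1,a_2,b_3): \qquad(3)$$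
consecutive entries (cyclically) are an $a$ and a $b$ with different indices, and all six such pairs occur. $\square$

For a graph satisfying ($\star$) the tokens' excursions give a map $\iota:X\to F(\Gamma,2)$; we write it out in the next section. We want $\iota_*$ to be injective with undistorted image, and by (U3) a retraction would give both. Imitating Step 7, we would collapse most of $\Gamma$ to get maps $\alpha,\beta:\Gamma\to R$ that detect the loops around the $A_i$ and the $B_j$, and use
$$\alpha\times\beta:F(\Gamma,2)\to R\times R .$$
This attempt stops at a definite point. The target has fundamental group $F_3\times F_3$, in which $a_i$ and $b_i$ commute, while in $A(C_6)$ they do not: killing the other four generators maps $A(C_6)$ onto the free group on $a_i,b_i$. So the composite $A(C_6)\to F_3\times F_3$ kills $[a_i,b_i]\neq1$ and cannot prove injectivity.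

Nor can injectivity follow from the six tori alone. If in addition $P_i\cap Q_i=\emptyset$, then the excursions $a_i$ and $b_i$ are independent too, and $[a_i,b_i]$ really dies in $\pi_1(F(\Gamma,2))$. The collision must be used. It is used as follows: choose $\alpha$ and $\beta$ so that $\alpha^{-1}(m_i)=\beta^{-1}(m_i)$ is one and the same single point $x_i\in A_i\cap B_i$. Two tokens in $F(\Gamma,2)$ are never both at $x_i$, so $\alpha\times\beta$ misses $(m_i,m_i)$. Removing these three points from $R\times R$ opens exactly the three unwanted tori $S_i\times S_i$.

**Lemma 2.** Let
$$Y=R\times R\setminus\{(m_i,m_i):i=1,2,3\}.\qquad(4)$$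
Then $X$ is a strong deformation retract of $Y$.

*Proof.* The sets $S_i\times o$ and $o\times S_i$ lie in $X$, because $o$ lies in every circle. If $(k,l)\neq(i,i)$, then $(S_i\times S_i)\cap(S_k\times S_l)=(S_i\cap S_k)\times(S_i\cap S_l)$ lies in $o\times S_i$ (if $k\ne i$) or in $S_i\times o$ (if $l\neq i$). So $Y$ is the union of the closed set $X$ and the three closed pieces $S_i\times S_i\setminus(m_i,m_i)$. Each piece meets $X$ and the other pieces only inside $(S_i\times o)\cup(o\times S_i)$. View $S_i\times S_i$ as $[-1,1]^2$ with opposite sides identified. The radial homotopy
$$(z,s)\mapsto(1-s)z+s\,z/\|z\|_\infty,\qquad z\in[-1,1]^2\setminus0,$$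
fixes the boundary of the square pointwise at all times and ends on it. So it descends to a strong deformation retraction of $S_i\times S_i\setminus(m_i,m_i)$ onto $(S_i\times o)\cup(o\times S_i)$. Use it for $i=1,2,3$ and the identity on $X$; these agree on the overlaps. $\square$

## 5. Retracting $\pi_1(F(\Gamma,2))$ onto $A(C_6)$

Let $\Gamma$ satisfy ($\star$). We prove Theorem 2(a) by constructing $X\xrightarrow{\ \iota\ }F(\Gamma,2)\xrightarrow{\alpha\times\beta}Y$ whose composite is the inclusion on $\pi_1$.

**Step 1: choose the collision points.** The intersection $A_i\cap B_i$ of subgraphs is nonempty, so it contains a vertex; choose one and call it $x_i$. Let $k\ne i$. Since $x_i\in Q_i$ and $P_k\cap Q_i=\emptyset$, we have $x_i\notin P_k$. Since $x_i\in P_i$ and $P_i\cap Q_k=\emptyset$, we have $x_i\notin Q_k$. As $x_k,p\in P_k$ and $q\in Q_k$, it follows that the three points $x_i$ are distinct and differ from $p$ and $q$. Also $p\ne q$, because $P_1\cap Q_2=\emptyset$.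

**Step 2: build the maps out of $\Gamma$.** Give all edges length $1$. The closed balls of radius $1/3$ about $x_1,x_2,x_3$ are disjoint stars that avoid $p$ and $q$. Let $h_i$ be one of the two germs of edges of $A_i$ at $x_i$. Define $\alpha:\Gamma\to R$ as follows. The point at distance $t\le1/3$ from $x_i$ goes to $3t\in S_i$ if it lies on $h_i$, and to $-3t\in S_i$ if it lies on any other germ at $x_i$. Everything outside the balls goes to $o$. At $t=1/3$ the value is $\pm1=o$, so $\alpha$ is continuous. Moreover $\alpha^{-1}(m_i)=\{x_i\}$.

Define $\beta$ in the same way, with the same points $x_i$ but using a germ $h_i'$ of $B_i$ at $x_i$. Again $\beta^{-1}(m_i)=\{x_i\}$. If $(\alpha(u),\beta(v))=(m_i,m_i)$, then $u=v=x_i$, which does not happen in $F(\Gamma,2)$. So we have a map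
$$\alpha\times\beta:F(\Gamma,2)\to Y,\qquad (p,q)\mapsto(o,o).\qquad(5)$$

**Step 3: build the map from $X$.** Let $\lambda_i$ be a loop at $p$ in the connected graph $P_i$, of the form $\tau A_i\bar\tau$, where $\tau$ is a path in $P_i$ from $p$ to $A_i$ and $A_i$ is traversed once, in the direction in which it leaves $x_i$ along $h_i$. Let $\mu_i$ be the analogous loop $\tau'B_i\bar\tau'$ in $Q_i$ at $q$, with $B_i$ leaving $x_i$ along $h_i'$. Set $\lambda|_{S_i}=\lambda_i$ and $\mu|_{S_i}=\mu_i$; this defines maps $\lambda,\mu:R\to\Gamma$. On $S_i\times S_j$ with $i\neq j$ the map $\lambda\times\mu$ takes values in $P_i\times Q_j$, which misses the diagonal because $P_i\cap Q_j=\emptyset$. So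
$$\iota:=(\lambda\times\mu)|_X:X\to F(\Gamma,2),\qquad\iota(o,o)=(p,q).\qquad(6)$$

**Step 4: compute the composite.** A subgraph that meets the open $1/3$-ball about $x_k$ contains $x_k$. By Step 1, $P_i$ therefore avoids these balls for $k\ne i$, and $\alpha(P_i)\subset S_i$. So $\alpha\lambda_i$ is a loop in the circle $S_i$ at $\alpha(p)=o$. Its degree is that of $\alpha|_{A_i}$, since conjugation by $\alpha\tau$ does not change degree. The cycle $A_i$ passes through the ball about $x_i$ exactly once. It enters along a germ other than $h_i$ (its two germs at $x_i$ are distinct), where $\alpha$ runs from $-1$ to $0$, and leaves along $h_i$, where $\alpha$ runs from $0$ to $1$. Elsewhere on $A_i$ the map $\alpha$ is constantly $o$. So the degree is $+1$. In the same way $\beta\mu_j$ is a loop of degree $+1$ in $S_j$.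

Since $\beta(q)=o$ and $\alpha(p)=o$, the composite $(\alpha\times\beta)\circ\iota$ sends the loop $a_i$ to a loop of degree one in $S_i\times o$, and $b_j$ to a loop of degree one in $o\times S_j$. So on the generators of $\pi_1(X,(o,o))$, and hence on the whole group, it agrees with the map $j_*$ induced by the inclusion $j:X\hookrightarrow Y$. By Lemma 2, $j_*$ is an isomorphism:
$$(\alpha\times\beta)_*\,\iota_*=j_*\quad\text{is an isomorphism } \pi_1(X)\to\pi_1(Y).\qquad(7)$$

**Step 5: conclude.** Let $G_0=\pi_1(F(\Gamma,2),(p,q))$. By (7), $\iota_*:A(C_6)\to G_0$ is injective. Let $H$ be its image and put $\rho=\iota_*\circ j_*^{-1}\circ(\alpha\times\beta)_*:G_0\to H$. For $h=\iota_*(x)$ we get $\rho(h)=\iota_*j_*^{-1}j_*(x)=h$. So $H\cong A(C_6)$ is a retract of $G_0$, which has index at most $2$ in the finitely generated group $\mathbb B_2(\Gamma)$. By (U3), $H$ is undistorted in $G_0$; by (U2) and (U1), it is undistorted in $\mathbb B_2(\Gamma)$. This proves (a). $\blacksquare$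

By (U1), Theorem 2(b) is reduced to finding the surface groups as undistorted subgroups of $A(C_6)=\pi_1(X)$.

## 6. Surfaces tiled by squares with hexagonal links

We look for a closed surface $S$, tiled by squares with six squares around each vertex, and a map $S\to X$ taking squares to squares, such that the six edges at a vertex of $S$ carry the labels $c_1,\dots,c_6$ in cyclic order. Such a surface can be written down as a finite combinatorial object. Indices $i$ are in $\mathbb Z/6$.

**Definition (hexagonal system).** A hexagonal system is a finite set $V$ with maps $\sigma_i:V\to V$ and $\varepsilon_i:V\to\{0,1\}$, for $i\in\mathbb Z/6$, such that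
$$\sigma_i^2=1,\quad\sigma_i\sigma_{i+1}=\sigma_{i+1}\sigma_i,\quad\varepsilon_i(\sigma_ig)=1-\varepsilon_i(g),\quad\varepsilon_i(\sigma_{i\pm1}g)=\varepsilon_i(g),\qquad(8)$$
and $\langle\sigma_1,\dots,\sigma_6\rangle$ is transitive on $V$.

Here $V$ will be the vertex set, $\sigma_i$ means "cross the edge labelled $i$", and $\varepsilon_i(g)$ says whether we stand at the start ($0$) or the end ($1$) of that edge.

**Example 3.** Let $V=(\mathbb Z/2)^2$ with coordinates $(t_1,t_2)$ and standard basis $e_1,e_2$. For odd $i$ let $\sigma_i$ be translation by $e_1$ and $\varepsilon_i=t_1$; for even $i$ let $\sigma_i$ be translation by $e_2$ and $\varepsilon_i=t_2$. The axioms (8) hold: translations by elements of order two are commuting involutions, and the neighbors $i\pm1$ of $i$ have the other parity, so $\sigma_{i\pm1}$ changes only the coordinate that $\varepsilon_i$ does not see. Transitivity is clear.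

**The square complex $S$.** By (8), the commuting involutions $\sigma_i,\sigma_{i+1}$ have orbits of size at most $4$. On such an orbit $(\varepsilon_i,\varepsilon_{i+1})$ takes all four values, because $\sigma_i$ flips the first entry and preserves the second, and $\sigma_{i+1}$ does the opposite. So each orbit has size exactly $4$ and is identified with $\{0,1\}^2$. Let $S$ have

* vertex set $V$;
* an edge labelled $i$ for each pair $\{g,\sigma_ig\}$, oriented from $\varepsilon_i=0$ to $\varepsilon_i=1$;
* a square $[0,1]^2$ for each $i$ and each $\langle\sigma_i,\sigma_{i+1}\rangle$-orbit, with corners placed by $(\varepsilon_i,\varepsilon_{i+1})$ and sides glued to the corresponding edges labelled $i$ (horizontal) and $i+1$ (vertical).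

In a square, parallel sides carry the same label and the same orientation. At each vertex there is one edge end for each label $i$ (note $\sigma_ig\ne g$) and one square corner for each pair $\{i,i+1\}$. So the link of each vertex is the $6$-cycle on $\mathbb Z/6$. Hence $S$ is a closed surface, connected by transitivity, and
$$\chi(S)=|V|-\tfrac62|V|+\tfrac64|V|=-\tfrac12|V|.\qquad(9)$$
In Example 3 we get $4$ vertices, $12$ edges, $6$ squares and $\chi=-2$.

**Lemma 3.** $S$ is orientable if and only if there is a function $o:V\to\{\pm1\}$ with $o(\sigma_ig)=-o(g)$ for all $i$ and $g$.

*Proof.* Consider a square with labels $i,i+1$ and, at each of its corners, the rotation from direction $i$ to direction $i+1$. At the corner $(0,0)$ this turns from right to up, counterclockwise. At $(1,0)$ it turns from left to up, clockwise. In general the rotations at adjacent corners are opposite, because passing to an adjacent corner reverses one of the two directions.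

Given $o$, orient each square with labels $i,i+1$ at its corner $g$ by the rotation $i\to i+1$ if $o(g)=+1$ and by the opposite rotation if $o(g)=-1$. Between adjacent corners both $o$ and the rotation change sign, so this is well defined on the square. At a vertex $g$, all squares are oriented according to the cyclic order $(1,2,\dots,6)$ of the link, or all against it. So two squares sharing an edge at $g$ are coherently oriented, and $S$ is orientable.

Conversely, given an orientation of $S$, let $o(g)=+1$ if the cyclic order $(1,\dots,6)$ of the link of $g$ is positive, and $-1$ otherwise. The points $g$ and $\sigma_ig$ are adjacent corners of a square with labels $i,i+1$, where the rotations $i\to i+1$ are opposite. So $o(\sigma_ig)=-o(g)$. $\square$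

## 7. The map $S\to X$ is a local isometric embedding

Define $f:S\to X$ by sending all vertices to $(o,o)$, edges labelled $i$ to $c_i$ preserving orientation, and each square with labels $i,i+1$ to the square of $c_i,c_{i+1}$ in $X$. This is consistent, as parallel sides of a square in $S$ have the same label and orientation.

We recall what is needed from Bridson–Haefliger (BH). Make a finite square complex a length space in which each square is Euclidean with side $1$. The link of a vertex is the graph of edge ends and square corners at that vertex, with edges of length $\pi/2$. (The torus made from one square has link a $4$-cycle, of length $2\pi$.) Gromov's link condition (BH, II.5) says that the complex is non-positively curved if and only if its links contain no injective loop shorter than $2\pi$, that is, no cycle with fewer than four edges. A map is a local isometric embedding if every point has a neighborhood on which the map preserves distances. By BH, Proposition II.4.14, such a map $f$ from a complete connected length space to a complete connected non-positively curved space is injective on $\pi_1$, and its lifts to universal covers are isometric embeddings.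

**Lemma 4.** For every hexagonal system, $f:S\to X$ is a local isometric embedding. Hence $f_*:\pi_1(S)\to A(C_6)$ is injective with undistorted image.

*Proof.*

**Step 1: the links.** The link $L$ of $X$ at its vertex has twelve vertices $c_i^+$ and $c_i^-$ (outgoing and incoming ends of $c_i$). The torus of $c_i$ and $c_{i+1}$ has four corners, so $L$ has exactly one edge joining $c_i^{\epsilon}$ to $c_{i+1}^{\delta}$ for all $i,\epsilon,\delta$, and no other edges. Thus $L$ is a simple graph, bipartite by the parity of $i$, so it has no cycle with fewer than four edges. The links of $S$ are $6$-cycles. So $X$ and $S$ are non-positively curved.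

**Step 2: the map on links.** At $g\in V$ the map $f$ sends the link vertex $i$ to $c_i^+$ if $\varepsilon_i(g)=0$ and to $c_i^-$ if $\varepsilon_i(g)=1$. So it embeds the $6$-cycle in $L$. Let $M$ be the image. It contains one of $c_i^\pm$ for each $i$, and two of its six vertices are adjacent in $L$ exactly if their indices are consecutive, in which case the edge belongs to $M$. So $M$ is a full subgraph of $L$.

**Step 3: the link map preserves $\min(d,\pi)$.** Always $d_L\le d_M$ on $M$. So it suffices to show that if $x,y\in M$ are joined by a geodesic of $L$ of length less than $\pi$, then this geodesic lies in $M$. If it stays in the interior of one edge, this edge contains $x$ and belongs to $M$. Otherwise it passes through one or two vertices of $L$, as three vertices would force length at least $\pi$. The first vertex met is $x$ itself or an end of the edge of $M$ containing $x$, so it lies in $M$, and so does the part of the geodesic before it. The same holds for the last vertex and $y$. If there are two vertices, the edge between them lies in $M$ because $M$ is full. So the whole geodesic lies in $M$.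

**Step 4: $f$ is locally isometric.** A small ball about a vertex is a ball in the Euclidean cone over the link. In this cone, points at distances $s,t$ from the apex in directions $\xi,\eta$ have squared distance $s^2+t^2-2st\cos(\min(d(\xi,\eta),\pi))$. By Step 3, $f$ preserves these distances near each vertex. Near an interior point of an edge, a square complex is a union of half-discs glued along their diameter, one for each square side at that edge. In $S$ there are two half-discs, and $f$ sends them to two distinct half-discs of $X$, because the link map is injective. A union of two half-discs is isometrically embedded in a union of several, because a path straying into a third can be folded back without changing its length. Near interior points of squares there is nothing to check.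

**Step 5: undistortedness.** By BH, Proposition II.4.14, $f_*$ is injective and $f$ lifts to an $f_*$-equivariant isometric embedding $\tilde f:\tilde S\to\tilde X$. For $s\in\tilde S$ and $\gamma\in\pi_1(S)$,
$$d_{\tilde X}\big(f_*(\gamma)\tilde f(s),\tilde f(s)\big)=d_{\tilde S}(\gamma s,s).$$
By the Švarc–Milnor lemma, the left side is comparable to the word length of $f_*(\gamma)$ in $A(C_6)$, and the right side to the word length of $\gamma$ in $\pi_1(S)$, up to multiplicative and additive constants. So $f_*$ is a quasi-isometric embedding. $\square$

## 8. Every orientable genus $g\ge2$, and the group of $\Gamma_*$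

For Example 3 the function $o=(-1)^{t_1+t_2}$ changes sign under every $\sigma_i$. By Lemma 3, $S$ is orientable, and $\chi(S)=-2$, so $S=\Sigma_2$. By Lemma 4, $\pi_1(\Sigma_2)$ is undistorted in $A(C_6)$.

For $g\ge2$, a surjection $\pi_1(\Sigma_2)\to\mathbb Z\to\mathbb Z/(g-1)$ defines a covering of degree $g-1$. The covering surface is closed and orientable with $\chi=-2(g-1)=2-2g$, so it is $\Sigma_g$. Thus $\pi_1(\Sigma_g)$ has index $g-1$ in $\pi_1(\Sigma_2)$. By (U2) and (U1), $\pi_1(\Sigma_g)$ is undistorted in $A(C_6)$ for every $g\ge2$. With Theorem 2(a) and (U1), it is undistorted in $\mathbb B_2(\Gamma)$ for every $\Gamma$ satisfying ($\star$). This is the orientable half of (b). For $\Gamma=\Gamma_*$ it is Theorem 1, and the question has the answer yes. $\blacksquare$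

## 9. The non-orientable surfaces $N_{6+2m}$

To destroy orientability, Lemma 3 tells us to produce a word of odd length in the $\sigma_i$ that has a fixed point. With translations this means an odd relation among the translation vectors, while each vector must stay independent of its two neighbors so that the functions $\varepsilon_i$ exist. Three dimensions leave enough room.

**Step 1: a system $V_0$ with an odd relation.** Let $V_0=(\mathbb Z/2)^3$, with coordinates $t_1,t_2,t_3$ and standard basis $e_1,e_2,e_3$. Let $\sigma_i$ be translation by $\ell_i$, where
$$(\ell_1,\dots,\ell_6)=(e_1,\;e_2,\;e_3,\;e_1+e_2,\;e_1,\;e_3).\qquad(10)$$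
For $i=1,\dots,6$ the span of $\ell_{i-1}$ and $\ell_{i+1}$ is, respectively,
$$\langle e_2,e_3\rangle,\ \langle e_1,e_3\rangle,\ \langle e_1,e_2\rangle,\ \langle e_1,e_3\rangle,\ \langle e_1+e_2,e_3\rangle,\ \langle e_1\rangle,$$
and $\ell_i$ never lies in it. So there are linear functionals $\varepsilon_i$ with $\varepsilon_i(\ell_i)=1$ and $\varepsilon_i(\ell_{i\pm1})=0$. Explicitly we take
$$(\varepsilon_1,\dots,\varepsilon_6)=(t_1,\;t_2,\;t_3,\;t_2,\;t_1+t_2,\;t_3).$$
The axioms (8) follow, and $\sigma_1,\sigma_2,\sigma_3$ are already transitive. So $V_0$ is a hexagonal system. Moreover $\sigma_4\sigma_2\sigma_1$ is translation by $(e_1+e_2)+e_2+e_1=0$.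

**Step 2: insert $m$ copies of Example 3.** This step lowers $\chi$ while keeping the odd relation. Let $m\ge0$, and for $j=1,\dots,m$ let $V_j$ be a copy of the system of Example 3. Let
$$V=V_0\sqcup V_1\sqcup\dots\sqcup V_m .$$
Keep all $\varepsilon_i$, keep all $\sigma_i$ with $i\ne6$, and keep $\sigma_6$ on $\{t_2=1\}\subset V_0$. For $t\in\{0,e_1\}$ put
$$u_0(t)=t,\quad w_0(t)=t+e_3\ \text{ in }V_0;\qquad u_j(t)=t,\quad w_j(t)=t+e_2\ \text{ in }V_j\ (j\ge1).$$
These are the four points of $\{t_2=0\}\subset V_0$ and all four points of each $V_j$, so every remaining point is listed once. The old $\sigma_6$ exchanges $u_j(t)$ and $w_j(t)$. The new one is defined by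
$$\sigma_6:\ u_j(t)\leftrightarrow w_{j+1}(t),\qquad j\in\mathbb Z/(m+1).\qquad(11)$$
For $m=0$ nothing has changed.

**Step 3: check the axioms that involve the new $\sigma_6$.** On $\{t_2=1\}\subset V_0$, which is preserved by $\sigma_1$, $\sigma_5$ and $\sigma_6$, everything is as before. On the other points:

* $\sigma_6^2=1$ by (11).
* $\varepsilon_6$ is $t_3$ on $V_0$ and $t_2$ on $V_j$ with $j\geq1$. So $\varepsilon_6=0$ on all $u_j(t)$ and $\varepsilon_6=1$ on all $w_j(t)$. Hence $\sigma_6$ flips $\varepsilon_6$.
* $\sigma_1$ and $\sigma_5$ are translation by $e_1$ on $V_0$ (as $\ell_1=\ell_5=e_1$) and on every $V_j$. So both send $u_j(t)\mapsto u_j(t+e_1)$ and $w_j(t)\mapsto w_j(t+e_1)$. They therefore commute with $\sigma_6$, and they preserve $\varepsilon_6$.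
* $\varepsilon_1$ is $t_1$ everywhere. $\varepsilon_5$ is $t_1+t_2$ on $V_0$, which equals $t_1$ where $t_2=0$, and it is $t_1$ on $V_j$. So on all $u_j(t)$ and $w_j(t)$, both $\varepsilon_1$ and $\varepsilon_5$ are $0$ if $t=0$ and $1$ if $t=e_1$. Hence $\sigma_6$ preserves them.

The axioms not involving $\sigma_6$ are unchanged. For transitivity, $\sigma_1,\sigma_2,\sigma_3$ act transitively on $V_0$, the maps $\sigma_1,\sigma_2$ act transitively on each $V_j$ with $j\ge1$, and $\sigma_6$ links $V_0,V_1,\dots,V_m$ cyclically. So $V$ is a hexagonal system.

**Step 4: identify the surface.** The maps $\sigma_1,\sigma_2,\sigma_4$ were not changed, so $\sigma_4\sigma_2\sigma_1$ still fixes every point of $V_0$. A function $o$ as in Lemma 3 would satisfy $o(g)=o(\sigma_4\sigma_2\sigma_1g)=-o(g)$ for $g\in V_0$, which is impossible. So $S$ is non-orientable. By (9), $\chi(S)=-(8+4m)/2=-4-2m=2-(6+2m)$, so $S=N_{6+2m}$. As $m$ runs over $0,1,2,\dots$, Lemma 4 shows that $\pi_1(N_{2k})$ is undistorted in $A(C_6)$ for every $k\ge3$. By (a) and (U1), it is undistorted in $\mathbb B_2(\Gamma)$ whenever $\Gamma$ satisfies ($\star$). With Section 8 this proves (b). $\blacksquare$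

## 10. Larger graphs, and the surfaces $N_3$, $N_4$ and $N_k$ with $k$ odd

If a connected graph contains a subgraph satisfying ($\star$), it satisfies ($\star$) itself, with the same $p,q,P_i,Q_i,A_i,B_i$. So every planar connected simple graph containing $\Gamma_*$ is also an example. In the other direction, ($\star$) forces $A_1\cap B_2=\emptyset$. So such a graph has two disjoint cycles, and by (c) no planar example, whether it satisfies ($\star$) or not, can have a hyperbolic $\mathbb B_2(\Gamma)$.

The surface $N_3$ never occurs: graph braid groups embed in right-angled Artin groups, and $\pi_1(N_3)$ does not (Crisp–Wiest, Algebr. Geom. Topol. 4 (2004) 439–472). So $\pi_1(N_3)$ is not a subgroup of $\mathbb B_2(\Gamma)$ for any $\Gamma$. The arguments above do not determine whether $\pi_1(N_4)$, or $\pi_1(N_k)$ with $k\ge5$ odd, occurs undistorted for some planar $\Gamma$. They also do not characterize which planar graphs with two disjoint cycles admit undistorted surface subgroups.
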